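# Connectivity at infinity of the Bieri–Stallings groups and of kernels of maps from products of free groups to $\mathbb Z$

## 1. Two trees: the group $B_2$ has one end

Let $F_2=\langle x,y\rangle$ be free and let $B_2$ be the kernel of $\varphi:F_2\times F_2\to\mathbb Z$, the homomorphism that sends each of the four standard generators to $1$. We begin with the following question: if we remove a large ball from (a Cayley-graph-like model of) $B_2$, do the points far away stay connected to each other?

Precisely, let $G$ be a finitely generated group, take a $K(G,1)$-complex with finite $1$-skeleton, and let $Y$ be the $1$-skeleton of its universal cover. Then $G$ is **one-ended** if for every compact $C\subseteq Y$ there is a compact $D$ with $C\subseteq D\subseteq Y$ such that any two points of $Y\setminus D$ are joined by a path in $Y\setminus C$. This does not depend on the choice of complex. For $\mathbb Z$ we may take $Y=\mathbb R$, and $C=\{0\}$ separates far points on the left from far points on the right, so $\mathbb Z$ is not one-ended. For $\mathbb Z^2$, $Y$ is the square grid in the plane; one can walk around any square, so $\mathbb Z^2$ is one-ended. For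 $F_2$, $Y$ is the $4$-valent tree, and removing one vertex already disconnects far points; $F_2$ is not one-ended. So $B_2$ sits inside a product of two groups each of which is badly disconnected at infinity.

**Proposition 1.** $B_2$ is one-ended.

**The model.** Let $T$ be the Cayley tree of $F_2$: vertices are the elements, and $g$ is joined to $gx^{\pm1},gy^{\pm1}$. Write $|u|$ for the distance from $u$ to the base vertex $1$, and let $h:T\to\mathbb R$ be affine on edges and equal on vertices to the homomorphism $x,y\mapsto 1$. The vertex $g$ has two *up* neighbors $gx,gy$ and two *down* neighbors $gx^{-1},gy^{-1}$. Call a neighbor of $g$ *inward* if it is closer to the base vertex, *outward* if farther. At most one neighbor is inward. Hence: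

> Every vertex of $T$ has at least one outward up neighbor and at least one outward down neighbor. $\qquad(1)$

Let $X=T\times T$, a square complex, with
$$\rho(u,v)=|u|+|v|,\qquad h(u,v)=h(u)+h(v),\qquad L=h^{-1}(0).$$
On a square with lowest vertex of height $k$ the function $h$ is $k+s+t$ in suitable coordinates $(s,t)\in[0,1]^2$. So $L$ meets the square in its lowest vertex ($k=0$), in the diagonal joining the two middle vertices ($k=-1$), in its top vertex ($k=-2$), or not at all. Thus $L$ is a graph: its vertices are the height-$0$ vertices of $X$, and its edges are diagonals of squares. For an integer $R\ge0$ let $X_R$ be the union of the closed cells (vertices, edges, squares) of $X$ on which $\rho\ge R$. The heart of the matter is that $L\cap X_R$ is connected.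

**Step 1: any two vertices of $X_R$ are joined by an edge path in $X_R$.** Let $(u,v),(u',v')\in X_R$. Move the first coordinate of $(u,v)$ outward, which increases $\rho$, until it is some $u_1$ with $|u_1|\ge R$. Do the same for $(u',v')$, reaching $(u_1',v')$ with $|u_1'|\ge R$. Fix a vertex $v_1$ with $|v_1|\ge R$. While the first coordinate is $u_1$ the second may move freely without leaving $X_R$, so we go from $(u_1,v)$ to $(u_1,v_1)$. Now the second coordinate protects us, and we go to $(u_1',v_1)$. Finally go to $(u_1',v')$, and back to $(u',v')$.

**Step 2: a connectedness statement at each vertex.** For a vertex $w=(a,b)$ of $X_R$ let $\Gamma^\downarrow(w)$ be the graph whose vertices are the neighbors $e$ of $w$ in $X$ (changing one coordinate to a down neighbor) with the edge $[w,e]$ in $X_R$; two of them are adjacent if they change different coordinates and span with $w$ a square of $X_R$. We claim that $\Gamma^\downarrow(w)$ is connected. On the edge or square spanned by $w$ and one or two such neighbors, the minimum of $\rho$ is $\rho(w)$ minus the number of inward neighbors among them. Hence the outward down neighbors always belong to $\Gamma^\downarrow(w)$;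 by (1) there is at least one in each coordinate, and any two in different coordinates are adjacent. So they form a connected (complete bipartite) subgraph. An inward neighbor belongs to $\Gamma^\downarrow(w)$ only if $\rho(w)-1\ge R$, and then it is adjacent to every outward down neighbor in the other coordinate. So $\Gamma^\downarrow(w)$ is connected. The same holds for the analogous graph $\Gamma^\uparrow(w)$ of up neighbors.

Notice what the ball has destroyed: if $\rho(w)=R+1$, two inward down neighbors are *not* adjacent, since the square they span dips into the ball. The graph loses that edge but stays connected.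

**Step 3: $L\cap X_R$ is connected.** Every point of $L\cap X_R$ is a height-$0$ vertex of $X_R$ or lies on the diagonal of a square of $X_R$. So it suffices to join two height-$0$ vertices $p,q$ of $X_R$. Take an edge path in $X_R$ from $p$ to $q$; its height changes by $\pm1$ at each step.

Suppose its maximal height is $M\ge2$, attained at $w$. Then $w$ is not an endpoint, and its predecessor $e_0$ and successor $e_r$ on the path have height $M-1$, so they are vertices of $\Gamma^\downarrow(w)$. Choose a path $e_0,e_1,\dots,e_r$ in $\Gamma^\downarrow(w)$, and let $f_s$ be the fourth vertex of the square spanned by $w,e_{s-1},e_s$; it has height $M-2$. Replace $e_0,w,e_r$ by $e_0,f_1,e_1,f_2,\dots,f_r,e_r$ (by $e_0$ alone if $r=0$). This stays in $X_R$, has one vertex of height $M$ fewer, and the new heights $M-1,M-2$ are $\ge0$. Repeating, we reach maximal height $\le1$. Now push upward in the same way with $\Gamma^\uparrow$: a vertex of minimal height $\mu\le-1$ is replaced by vertices of heights $\mu+1,\mu+2\le1$. We end with a path with all heights in $\{0,1\}$, which then alternate. At each vertex $w$ of height $1$, with predecessor $e_0$ and successor $e_r$ of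 height $0$, take again a path $e_0,\dots,e_r$ in $\Gamma^\downarrow(w)$. Consecutive $e_{s-1},e_s$ are the two middle vertices of a square of $X_R$ with lowest vertex of height $-1$, so they are joined by an edge of $L\cap X_R$. Replacing $e_0,w,e_r$ by $e_0,e_1,\dots,e_r$ for each such $w$ gives a path in $L\cap X_R$.

**Step 4: from $L$ to $B_2$.** $F_2\times F_2$ acts freely on $X$ and $h(gz)=\varphi(g)+h(z)$, so $B_2$ acts freely on $L$. An edge of $L$ is determined by the lowest vertex $g\in F_2\times F_2$ of its square, with $\varphi(g)=-1$, and by one of the four choices of a generator in each coordinate. An element of $B_2$ preserving an edge of $L$ preserves its square, hence fixes the lowest vertex, hence is trivial. So $L/B_2$ is a finite graph (one vertex, four edges). By Step 3 with $R=0$, $L$ is connected. Attach to $L$ free $B_2$-orbits of cells of dimension $2,3,\dots$ to kill $\pi_1,\pi_2,\dots$. The quotient is a $K(B_2,1)$ with finite $1$-skeleton $L/B_2$, and the $1$-skeleton of its universal cover is $Y=L$.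

Let $C\subseteq L$ be compact. Choose an integer $R\ge0$ with $\rho<R$ on $C$, and put $D=\{z\in L:\rho(z)\le R+2\}$, which is compact and contains $C$. On a square $\rho$ varies by at most $2$, so $L\setminus D\subseteq L\cap X_R$, and $\rho\ge R$ on $X_R$, so $L\cap X_R\subseteq L\setminus C$. Since $L\cap X_R$ is connected, any two points of $L\setminus D$ are joined in $L\setminus C$. $\square$

## 2. Spheres instead of paths: $k$-connectivity at infinity and the groups $B_n$

What changes when there are $n$ trees?

**Definition.** For $n\ge2$ the **Bieri–Stallings group** $B_n$ is the kernel of $F_2\times\dots\times F_2\to\mathbb Z$ ($n$ factors) sending every standard generator of every factor to $1$. So $B_2$ is Stallings' finitely generated, not finitely presented kernel, and $B_3$ is Stallings' group.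

**Definition.** A group is of **type $\mathcal F_m$** if it has a $K(G,1)$-complex with finite $m$-skeleton.

For instance $\mathcal F_1$ means finitely generated and $\mathcal F_2$ means finitely presented. It is known (Bieri) that $B_n$ is of type $\mathcal F_{n-1}$ but not of type $\mathcal F_n$.

**Definition.** Let $G$ be of type $\mathcal F_{k+1}$, let $X$ be a $K(G,1)$-complex with finite $(k+1)$-skeleton, and let $Y$ be the $(k+1)$-skeleton of the universal cover of $X$. Then $G$ is **$k$-connected at infinity** if for every compact $C\subseteq Y$ there is a compact $D\subseteq Y$ with $C\subseteq D$ such that, for every $0\le i\le k$, every map $S^i\to Y\setminus D$ extends to a map $B^{i+1}\to Y\setminus C$.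

This does not depend on the choice of $X$. For $k=0$ it is one-endedness; for $k=1$ it is called simple connectivity at infinity. Example: for $\mathbb Z^2$ and $k=1$ we may take $Y=\mathbb R^2$. With $C=\{0\}$, a large circle around $0$ misses any given compact $D$ but does not contract in $\mathbb R^2\setminus 0$. So $\mathbb Z^2$ is $0$-connected but not $1$-connected at infinity.

Since $B_n$ is of type $\mathcal F_{n-1}$ and no better, $k=n-2$ is the largest $k$ for which the definition makes sense for $B_n$. The question, posed in Michael Mihalik, "Stallings' Group is Simply Connected at Infinity", arXiv:2506.19195 (2025), is whether $B_n$ is $(n-2)$-connected at infinity. It is.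

**Theorem 2.** For every $n\ge2$, $B_n$ is $(n-2)$-connected at infinity.

Section 1 rested on three facts, each of which has to be raised in dimension:

1. the complement $X_R$ of a ball is connected; we shall need it $(n-2)$-connected;
2. the graphs $\Gamma^\downarrow(w),\Gamma^\uparrow(w)$ are connected; we shall need higher-dimensional links to be $(n-2)$-connected;
3. a path can be rerouted below a corner; for spheres we need a gluing statement.

In Section 9 the same ingredients treat the kernel of every nonzero homomorphism from a product of free groups to $\mathbb Z$ (Theorem 9). With this in mind we allow slightly more general trees from the start.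

## 3. The distance function is constant along edges of the level set

Let $X$ be the product of $n$ trees and $L=h^{-1}(0)$. Two direct attempts are worth seeing fail.

The first: prove that $L$ itself is $(n-2)$-connected, and fill a far-away sphere in $L$. This gives a filling, but nothing keeps it away from $C$.

The second: remove the ball from $L$ and use Morse theory for the function $\rho|_L$, shrinking the removed ball one unit at a time. The recipe for this (we shall use it twice below) needs a function that is nonconstant on every edge, so that each cell has one lowest vertex. On $L$ this fails. Take $n=2$. The vertices $(1,xy^{-1})$ and $(x^{-1},x)$ both have height $0$. They span a square: $x^{-1}$ is a down neighbor of $1$, and $x$ is an up neighbor of $xy^{-1}$. So they are joined by an edge of $L$. But $\rho$ equals $2$ at both ends, and along the edge one coordinate moves outward exactly as fast as the other moves inward: $\rho$ is constant on it.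

What Section 1 did instead was to keep the two functions apart. Remove the ball from the *ambient* product $X$, where $\rho$ is affine with slope $\pm1$ in every coordinate; this gives $X_R$. Only afterwards pass from $X_R$ to $L\cap X_R$ using $h$, which is also nonconstant on every edge of $X$. The price is that the links for $h$ must be computed inside $X_R$, where cubes dipping into the ball are missing. That these damaged links are still $(n-2)$-connected is the crucial point (Lemma 5).

## 4. Connected pairs, joins, and gluing contractible pieces

A space is **$m$-connected** if it is nonempty and $\pi_i=0$ for $0\le i\le m$. So $(-1)$-connected means nonempty, and every space is $m$-connected for $m\le-2$.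

A pair $(W,V)$ is **$m$-connected** ($m\ge0$) if $V$ meets every path component of $W$ and $\pi_i(W,V,v)=0$ for $1\le i\le m$, $v\in V$. Equivalently, every map $(B^i,S^{i-1})\to(W,V)$ with $0\le i\le m$ can be deformed rel $S^{i-1}$ into $V$. Then $\pi_i(V)\to\pi_i(W)$ is bijective for $i<m$ and surjective for $i=m$. If $(W_1,W_0)$ and $(W_2,W_1)$ are $m$-connected, so is $(W_2,W_0)$: deform first into $W_1$, then into $W_0$. Example: $(B^{m+1},S^m)$ is $m$-connected but not $(m+1)$-connected.

We use two standard facts.

* **(J)** (Milnor) The join of an $a$-connected and a $b$-connected complex is $(a+b+2)$-connected. In particular the join of $s$ nonempty discrete sets is $(s-2)$-connected: adding one more nonempty ($(-1)$-connected) set raises the connectivity by one. Joining with $\emptyset$ changes nothing. Example: $\{2\text{ points}\}*\{2\text{ points}\}$ is a $4$-cycle, which is $0$-connected.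
* **(H)** (Hatcher, *Algebraic Topology*, Cor. 4.16) If $(W,V)$ is an $m$-connected CW pair, there is a CW pair $(W',V)\simeq(W,V)$ rel $V$ such that all cells of $W'\setminus V$ have dimension $>m$.

**Lemma 3 (gluing).** Let $m\ge0$. Let a CW complex $W$ be the union of a subcomplex $V$ and contractible subcomplexes $M_\alpha$ with $M_\alpha\cap M_\beta\subseteq V$ for $\alpha\ne\beta$. If each $A_\alpha=M_\alpha\cap V$ is $(m-1)$-connected, then $(W,V)$ is $m$-connected.

*Proof.* Since $M_\alpha$ is contractible, the long exact sequence identifies $\pi_i(M_\alpha,A_\alpha)$ with $\pi_{i-1}(A_\alpha)$, which is trivial for $1\le i\le m$; and $A_\alpha\neq\emptyset$. So $(M_\alpha,A_\alpha)$ is $m$-connected. By (H) there is $M_\alpha'\simeq M_\alpha$ rel $A_\alpha$, obtained from $A_\alpha$ by attaching cells of dimension $>m$. Because the pieces meet only inside $V$, the complex $W$ is $V$ with all the $M_\alpha$ glued on along the $A_\alpha$. The equivalences rel $A_\alpha$, their inverses, and the homotopies are fixed on $A_\alpha$. So they fit together with the identity of $V$ to a homotopy equivalence rel $V$ from $W$ to a complex $W'$ obtained from $V$ by attaching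 cells of dimension $>m$. For $i\le m$, cellular approximation deforms any map $(B^i,S^{i-1})\to(W',V)$ into the $i$-skeleton of $W'$, which lies in $V$. So $(W',V)$, and hence $(W,V)$, is $m$-connected. $\square$

## 5. Removing a ball from a product of trees

Let $T_1,\dots,T_n$ be locally finite trees in which every vertex has valence $\ge2$, with edges of length $1$ and base vertices $o_i$. Let $X=\prod T_i$, a contractible, locally finite cube complex of dimension $n$, and put
$$\rho(x)=\sum_i d(x_i,o_i).$$
A neighbor of a vertex $v_i\in T_i$ is *inward* or *outward* according to whether it is closer to or farther from $o_i$ than $v_i$. There is at most one inward neighbor, hence at least one outward neighbor. On each cube, $\rho$ is affine with slope $\pm1$ in each coordinate direction. So it attains its minimum at a unique vertex and varies by at most $n$.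

For an integer $R\ge0$ let $X_R$ be the subcomplex of all closed cubes on which $\rho\ge R$. A point with $\rho\ge R+n$ lies in a cube on which $\rho\ge R$ everywhere, so
$$\{\rho\ge R+n\}\subseteq X_R\subseteq\{\rho\ge R\}.\tag{2}$$

**Lemma 4.** For $n\ge1$ and $R\ge0$, $X_R$ is $(n-2)$-connected and nonempty.

*Proof.* The idea is to start from the contractible $X_0=X$ and enlarge the hole one unit at a time, checking that $\pi_i$ does not change for $i\le n-2$.

**Nonempty.** The trees have vertices arbitrarily far from the base vertices, so $X_R\neq\emptyset$.

**What separates $X_R$ from $X_{R+1}$.** The minimum of $\rho$ on a cube is an integer. So a cube of $X_R$ not in $X_{R+1}$ has a unique $\rho$-minimal vertex $v$, with $\rho(v)=R$, and it is spanned by $v$ and outward neighbors in some set of coordinates. For each vertex $v$ with $\rho(v)=R$ let $O_i\ne\emptyset$ be the set of outward neighbors of $v_i$, and let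
$$M_v=\prod_i\mathrm{Cone}_{v_i}(O_i),$$
the product of the stars formed by the edges from $v_i$ to $O_i$. Then $M_v$ is contractible and $X_R=X_{R+1}\cup\bigcup_vM_v$.

**The pieces meet in $X_{R+1}$.** A cube of $M_v$ containing $v$ has minimum $R$, so it is not in $X_{R+1}$. A cube of $M_v$ not containing $v$ has some coordinate fixed at an outward neighbor, so $\rho\ge R+1$ on it and it lies in $X_{R+1}$. If a cube lies in $M_v\cap M_{v'}$ and not in $X_{R+1}$, its unique $\rho$-minimal vertex is both $v$ and $v'$, so $v=v'$.

**The intersection is a join.** So $A_v=M_v\cap X_{R+1}$ is the union of the cubes of $M_v$ not containing $v$. A maximal-type cube at $v$, with outward neighbors chosen in the coordinates $S$, is $[0,1]^S$ with $v=0$. Its faces not containing $v$ form $\{\max t_i=1\}$, and $t\mapsto t/\sum t_i$ maps this homeomorphically to the simplex $\{t_i\ge0,\sum t_i=1\}$, compatibly with the faces $t_i=0$. The simplices are indexed by the choices of one element of $O_i$ for each $i$ in a nonempty $S$. So $A_v\cong O_1*\dots*O_n$, which is $(n-2)$-connected by (J).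

**Conclusion.** Lemma 3 with $m=n-1$ shows that $(X_R,X_{R+1})$ is $(n-1)$-connected, so $\pi_i(X_{R+1})\cong\pi_i(X_R)$ for $i\le n-2$. Since $X_0=X$ is contractible, induction on $R$ finishes the proof. $\square$

## 6. Descending links in the complement of a ball

From now on assume in addition that integers $d_i\ge1$ and maps $h_i:T_i\to\mathbb R$ are given with these properties: $h_i$ is affine on edges and integral on vertices; the heights of the ends of each edge of $T_i$ differ by exactly $d_i$; and every vertex has at least two higher (*up*) and at least two lower (*down*) neighbors. Let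
$$h(x)=\sum_ih_i(x_i),\qquad L=h^{-1}(0).$$
For $B_n$ all $d_i=1$. On each cube $h$ is affine and nonconstant on each edge, so it has a unique highest and a unique lowest vertex.

**Definition.** For a subcomplex $Z\subseteq X$ and a vertex $v\in Z$, the **descending link** $\mathrm{Lk}^\downarrow(v,Z)$ is the simplicial complex whose vertices are pairs ($i$, down neighbor of $v_i$), and whose simplices are choices $(w_i)_{i\in S}$ of one down neighbor $w_i$ of $v_i$ for each $i$ in a nonempty $S\subseteq\{1,\dots,n\}$, such that the cube spanned by $v$ and these neighbors lies in $Z$. (A pair that does not span an edge of $Z$ is not counted as a vertex.) The **ascending link** $\mathrm{Lk}^\uparrow(v,Z)$ is defined likewise with up neighbors.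

For $n=2$ and $Z=X_R$ this is the graph $\Gamma^\downarrow(v)$ of Section 1. For $Z=X$ it is the full join $D_1*\dots*D_n$ of the sets $D_i$ of down neighbors of $v_i$.

**Lemma 5.** Let $n\ge2$. For every $R\ge0$ and every vertex $v\in X_R$, $\mathrm{Lk}^\downarrow(v,X_R)$ and $\mathrm{Lk}^\uparrow(v,X_R)$ are $(n-2)$-connected.

*Proof.* By the symmetry $h\leftrightarrow-h$ consider $\mathrm{Lk}^\downarrow$.

**Identify the link.** Since $|D_i|\ge2$ and at most one element of $D_i$ is inward, the set $O_i\subseteq D_i$ of outward elements is nonempty. Let $I$ be the set of $i$ for which $D_i$ contains an inward element, and call that element $\mathrm{in}_i$. The minimum of $\rho$ on the cube of a simplex $\sigma$ is $\rho(v)-\#\{\text{inward vertices of }\sigma\}$, and the cube lies in $X_R$ exactly when this is $\ge R$. With $j=\rho(v)-R\ge0$ we get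
$$\mathrm{Lk}^\downarrow(v,X_R)=K_j:=\{\sigma\in D_1*\dots*D_n:\ \sigma\text{ has at most }j\text{ inward vertices}\}.$$

**Filter by the number of inward vertices.** We show by induction on $j$ that $K_j$ is $(n-2)$-connected. First, $K_0=O_1*\dots*O_n$ is $(n-2)$-connected by (J); this is where two down neighbors per vertex are used. For $j\ge1$, a simplex with exactly $j$ inward vertices has them indexed by some $S\subseteq I$ with $|S|=j$, and its other vertices lie in the $O_i$ with $i\notin S$. Hence
$$K_j=K_{j-1}\cup\bigcup_{S\subseteq I,\ |S|=j}\Delta_S*J_S,\qquad J_S=*_{i\notin S}O_i,$$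
where $\Delta_S$ is the $(j-1)$-simplex on $\{\mathrm{in}_i:i\in S\}$. (If $j>|I|$, nothing is added.)

**Check the hypotheses of the gluing lemma.** Each $\Delta_S*J_S$ is contractible. Its simplices with fewer than $j$ inward vertices are those not containing all of $\Delta_S$, so it meets $K_{j-1}$ in $\partial\Delta_S*J_S$. A simplex in two pieces with $S\ne S'$ has its inward vertices indexed by a subset of $S\cap S'$, hence fewer than $j$ of them, so distinct pieces meet inside $K_{j-1}$. Finally $\partial\Delta_S\cong S^{j-2}$ is $(j-3)$-connected (for $j=1$ it is empty, and $-2=j-3$), and $J_S$ is a join of $n-j$ nonempty discrete sets, so it is $(n-j-2)$-connected (for $j=n$ it is empty). By (J), $\partial\Delta_S*J_S$ is $\big((j-3)+(n-j-2)+2\big)=(n-3)$-connected.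

**Conclusion.** Lemma 3 with $m=n-2\ge0$ shows that $(K_j,K_{j-1})$ is $(n-2)$-connected, so $\pi_i(K_{j-1})\to\pi_i(K_j)$ is onto for $i\le n-2$. Since $K_{j-1}$ is $(n-2)$-connected, so is $K_j$. $\square$

**Example.** Let each $D_i=\{\mathrm{in}_i,\mathrm{out}_i\}$. For $n=2$: $K_0$ is the edge $\mathrm{out}_1\mathrm{out}_2$; $K_1$ is the path $\mathrm{in}_2,\mathrm{out}_1,\mathrm{out}_2,\mathrm{in}_1$; $K_2$ is the $4$-cycle. All are connected. For $n=3$ the full join is the octahedral $2$-sphere. $K_0$ is the triangle $\mathrm{out}_1\mathrm{out}_2\mathrm{out}_3$, $K_1$ is this triangle with its three adjacent triangles (a disk), $K_2$ is the sphere without the open triangle $\mathrm{in}_1\mathrm{in}_2\mathrm{in}_3$ (a disk), and $K_3$ is the sphere. All are simply connected.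

**Example (one down neighbor is not enough).** Take two lines with $h_i(t)=t$ and base points $0$, so $X=\mathbb R^2$. At $v=(1,1)$ with $R=2$ the only down neighbors are inward, and $\mathrm{Lk}^\downarrow(v,X_2)=\emptyset$. Indeed here $L=\{s+t=0\}$ is a line, and removing a ball disconnects it.

## 7. From slabs to the level set

**Subdivision.** Subdivide $X$ into the convex polytopes $\sigma\cap h^{-1}[k,k+1]$ and $\sigma\cap h^{-1}(k)$, for $\sigma$ a cube and $k\in\mathbb Z$. For a subcomplex $Z\subseteq X$ and integers $a\le b$, the slab $Z_{[a,b]}=Z\cap h^{-1}[a,b]$ is a subcomplex of the subdivision.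

**Lemma 6.** Let $m\ge0$. If $\mathrm{Lk}^\downarrow(v,Z)$ is $(m-1)$-connected for all vertices $v\in Z$ of height $b+1$, then $(Z_{[a,b+1]},Z_{[a,b]})$ is $m$-connected. If $\mathrm{Lk}^\uparrow(v,Z)$ is $(m-1)$-connected for all vertices $v\in Z$ of height $a-1$, then $(Z_{[a-1,b]},Z_{[a,b]})$ is $m$-connected.

*Proof.* The second statement follows from the first by replacing $h$ with $-h$. For the first, we list the new cells, collapse away those that are not attached to a vertex of height $b+1$, and recognize the rest as cones over descending links.

**Step 1: the new cells.** For a cube $\sigma$ of $Z$ let $\mu\le M$ be the minimum and maximum of $h$ on $\sigma$; these are integers. When defined, write $P_\sigma=\sigma\cap h^{-1}[b,b+1]$ and $Q_\sigma=\sigma\cap h^{-1}(b+1)$. If $\mu\ge b+1$, then $\sigma$ contributes to heights $\le b+1$ at most its lowest vertex; if $M\le b$, it contributes nothing of height $>b$. So the cells of $Z_{[a,b+1]}$ not in $Z_{[a,b]}$ are: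

1. the vertices of $Z$ of height $b+1$;
2. $P_\sigma$ with $\mu\le b$ and $M=b+1$;
3. $P_\sigma$ and $Q_\sigma$ with $\mu\le b$ and $M\ge b+2$.

In case 2, $\sigma\cap h^{-1}(b+1)$ is only the highest vertex. In case 3, the level $b+1$ passes through the interior of $\sigma$, so $Q_\sigma$ is a facet of $P_\sigma$ and its relative interior lies in that of $\sigma$.

For example, a square with lowest vertex of height $b$, all $d_i=1$, is $h=b+s+t$. It is of type 3: $P_\sigma$ is the triangle $s+t\le1$, and $Q_\sigma$ is its hypotenuse. A square with highest vertex of height $b+1$ is of type 2, and its $P_\sigma$ is the triangle at that vertex.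

**Step 2: collapse the cells of type 3.** Let $W_d$ be the union of $Z_{[a,b]}$, all cells of types 1 and 2, and the cells of type 3 with $\dim\sigma\le d$. The faces of $P_\sigma$ are the nonempty sets $F\cap h^{-1}[b,b+1]$, $F\cap h^{-1}(b)$, $F\cap h^{-1}(b+1)$ for faces $F$ of $\sigma$. Let $\sigma$ be of type 3 with $\dim\sigma=d$. A proper face $F$ gives cells that lie in $Z_{[a,b]}$, or are of type 1 or 2, or are of type 3 of dimension parameter $<d$. The face $F=\sigma$ gives $P_\sigma$, $Q_\sigma$ and $\sigma\cap h^{-1}(b)\subseteq Z_{[a,b]}$. Hence all faces of $P_\sigma$ other than $P_\sigma$ and $Q_\sigma$ lie in $W_{d-1}$. (By the same listing, faces of type 2 cells are of type 2 or 1 or in $Z_{[a,b]}$, so each $W_d$ is a subcomplex.) Since the relative interiors of $P_\sigma$ and $Q_\sigma$ lie in the open cube of $\sigma$, different $\sigma$ of dimension $d$ do not interfere. So $W_d$ arises from $W_{d-1}$ by attaching the polytopes $P_\sigma$ along $\partial P_\sigma\setminus\mathrm{relint}\,Q_\sigma$.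

Each $P=P_\sigma$ deformation retracts onto $\partial P\setminus\mathrm{relint}\,Q$. To see this, write $P$ inside its affine span as $\{\ell_F\ge0\}$, with one affine function for each facet $F$. Choose a point $z$ just beyond $Q=Q_\sigma$, so that $\ell_Q(z)<0$ and $\ell_F(z)>0$ for all other facets. For $x\in P$ let $r(x)=z+s(x)(x-z)$ be the last point of $P$ on the ray from $z$ through $x$. Along this ray $\ell_Q$ increases, so the exit is governed by the other facets, and
$$\frac1{s(x)}=\max_{F\ne Q}\Big(1-\frac{\ell_F(x)}{\ell_F(z)}\Big).$$
The right side is continuous, and it is positive because $P$ is bounded, so $r$ is continuous. The point $r(x)$ lies on a facet $F\ne Q$, so not in $\mathrm{relint}\,Q$; and if $x$ already lies on a facet $F\neq Q$, then $\ell_F$ is negative beyond $x$, so $r(x)=x$. The straight-line homotopy from $x$ to $r(x)$ is the required deformation.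

So $W_d$ deformation retracts onto $W_{d-1}$. There are no type 3 cells with $\dim\sigma=0$, and $\dim X=n$. Hence $Z_{[a,b+1]}=W_n$ deformation retracts onto $W_0$, keeping $W_0\supseteq Z_{[a,b]}$ fixed.

**Step 3: what remains is a union of cones.** We have $W_0=Z_{[a,b]}\cup\bigcup_vM_v$, where $v$ runs over the vertices of $Z$ of height $b+1$ and $M_v$ is the union of $\{v\}$ and all $P_\sigma$ with $\sigma\subseteq Z$ of positive dimension and highest vertex $v$. Such a $\sigma$ is spanned by $v$ and down neighbors in coordinates $S$. In cube coordinates $t_i\in[0,1]$ ($i\in S$) with $v=0$ we have $h=b+1-\sum d_it_i$, so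
$$P_\sigma=\{t_i\ge0,\ \textstyle\sum d_it_i\le1\}.$$
The conditions $t_i\le1$ hold automatically because $d_i\ge1$. This is a simplex with apex $v$ and base $\{\sum d_it_i=1\}$. The cubes $\sigma$ correspond to the simplices of $\mathrm{Lk}^\downarrow(v,Z)$, and faces $t_i=0$ to faces. So $M_v$ is a cone with apex $v$ whose base is isomorphic to $\mathrm{Lk}^\downarrow(v,Z)$. The base is at height $b$ and everything else is higher, so $M_v\cap Z_{[a,b]}$ is exactly the base.

**Step 4: the cones meet in $Z_{[a,b]}$.** A point of $M_v$ of height $>b$ is $v$ itself or has all its nonzero $t_i$ in $(0,1)$, so it lies in an open cube with highest vertex $v$. A point lies in only one open cube, and a cube has only one highest vertex. So $M_v\cap M_{v'}\subseteq Z_{[a,b]}$ for $v\ne v'$.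

Lemma 3 now shows that $(W_0,Z_{[a,b]})$ is $m$-connected, and with Step 2 so is $(Z_{[a,b+1]},Z_{[a,b]})$. $\square$

**Theorem 7.** Let $n\ge2$. In the setting above, $L\cap X_R$ is $(n-2)$-connected for every $R\ge0$. In particular ($R=0$) $L$ is $(n-2)$-connected.

*Proof.* Put $Z=X_R$, so $Z_{[0,0]}=L\cap X_R$. By Lemma 5 all descending and ascending links in $Z$ are $(n-2)$-connected. So Lemma 6 with $m=n-1$ applies to each inclusion in
$$Z_{[0,0]}\subseteq Z_{[0,1]}\subseteq Z_{[-1,1]}\subseteq Z_{[-1,2]}\subseteq Z_{[-2,2]}\subseteq\cdots,$$
and each $(Z_{[-k,k]},Z_{[0,0]})$ is $(n-1)$-connected. Since $Z\ne\emptyset$, $Z_{[-k,k]}\neq\emptyset$ for large $k$, hence $L\cap X_R\ne\emptyset$.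

Given $S^i\to L\cap X_R$ with $0\le i\le n-2$, it bounds a ball in $X_R$ by Lemma 4. The image of this ball is compact, so it lies in some $Z_{[-k,k]}$. As $i<n-1$, $\pi_i(L\cap X_R)\to\pi_i(Z_{[-k,k]})$ is injective, so the sphere bounds in $L\cap X_R$. $\square$

## 8. The action of $B_n$ on the level set

*Proof of Theorem 2.* Let each $T_i=T$ be the Cayley tree of $F_2=\langle x,y\rangle$, with $o_i=1$, and let $h_i$ be the affine extension of the homomorphism $x,y\mapsto1$. The vertex $g$ has up neighbors $gx,gy$ and down neighbors $gx^{-1},gy^{-1}$, so the setting of Section 6 holds with $d_i=1$. Let $\varphi:F_2^n\to\mathbb Z$ be the given homomorphism. Then $h(gx)=\varphi(g)+h(x)$ for $g\in F_2^n$, $x\in X$, so $B_n=\ker\varphi$ acts on $L$.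

**Step 1: the action on $L$ is free and cocompact.** $F_2$ acts freely on $T$: it moves all vertices, and an element exchanging the ends $g,gs$ of an edge would give $gs^2=g$. So $F_2^n$ acts freely on $X$, and no nontrivial element stabilizes a cube, since it would fix the barycenter. A cell $\sigma\cap h^{-1}(0)$ of $L$ determines the cube whose relative interior contains its relative interior, so $B_n$ permutes the cells of $L$ freely. There are finitely many $F_2^n$-orbits of cubes. A cube meeting $L$ has minimal height in $\{-n,\dots,0\}$. Two cubes $\sigma$, $g\sigma$ with equal minimal height have $\varphi(g)=0$, so they are in the same $B_n$-orbit. Hence $L/B_n$ is a finite complex. Since $h$ is nonconstant on every cube of positive dimension, $\dim L\le n-1$.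

**Step 2: $L$ may serve as $Y$.** By Theorem 7, $L$ is $(n-2)$-connected. Attach to $L$ free $B_n$-orbits of cells of dimension $n,n+1,\dots$ to kill successively $\pi_{n-1},\pi_n,\dots$. (For $n=2$, $L$ is a connected graph and one starts with $2$-cells.) The result $\hat L$ is a contractible complex with a free cellular $B_n$-action. So $\hat L/B_n$ is a $K(B_n,1)$ with finite $(n-1)$-skeleton $L/B_n$ and universal cover $\hat L$, and the $(n-1)$-skeleton of $\hat L$ is $L$. We may use $Y=L$ with $k=n-2$.

**Step 3: spheres outside $D$ bound outside $C$.** Let $C\subseteq L$ be compact. Choose an integer $R\ge0$ with $\rho<R$ on $C$ and set $D=\{x\in L:\rho(x)\le R+n\}$. This is compact, because the trees are locally finite, and it contains $C$. By (2),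
$$L\setminus D\ \subseteq\ L\cap X_R\ \subseteq\ L\setminus C.$$
By Theorem 7, $L\cap X_R$ is $(n-2)$-connected. So for $0\le i\le n-2$ every map $S^i\to L\setminus D$ extends to a map $B^{i+1}\to L\cap X_R\subseteq L\setminus C$. $\blacksquare$

The proof gives control with an additive constant: spheres outside the $\rho$-ball of radius $R+n$ bound outside the open $\rho$-ball of radius $R$.

## 9. Kernels of homomorphisms from products of free groups to $\mathbb Z$

**Theorem 8.** Let $G=F_{r_1}\times\dots\times F_{r_n}$ with all $r_i\ge1$. Let $\varphi:G\to\mathbb Z$ be a nonzero homomorphism and $K=\ker\varphi$. Let $I=\{i:\varphi|_{F_{r_i}}\ne0\}$ and $p=|I|\ge1$.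

(a) If $r_i\ge2$ for all $i\in I$, then $K$ is of type $\mathcal F_m$ if and only if $m\le p-1$, and $K$ is $k$-connected at infinity for every $0\le k\le p-2$. So $K$ has every connectivity at infinity that its finiteness type allows one to define.

(b) If $r_i=1$ for some $i\in I$ and $n\ge2$, then $K$ has a finite $K(K,1)$, and for $k\ge0$ it is $k$-connected at infinity if and only if $k\le n-3$.

The only excluded case is $n=1$, $r_1=1$, where $K=1$. Theorem 2 is the case $p=n$, all $r_i=2$, of (a). Part (b) shows that the hypothesis of nonabelian factors in (a) cannot be dropped. For example, $\ker(\mathbb Z^2\to\mathbb Z)$ with both generators mapping to $1$ is infinite cyclic: here $n=p=2$, and it is not even $0$-connected at infinity.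

Sections 10 and 11 prove (a); Section 12 proves (b).

## 10. Finiteness type when the factors in $I$ are nonabelian

We are in case (a). Reorder the factors so that $I=\{1,\dots,p\}$, and put $q=n-p$.

**Step 1: good bases.** The height must change by the same positive amount along all edges of a tree; with a basis element mapping to $0$ it would even be constant on some edges. For $i\le p$ let $\varphi(F_{r_i})=d_i\mathbb Z$ with $d_i\ge1$. The values of $\varphi|_{F_{r_i}}/d_i$ on a basis form a primitive vector in $\mathbb Z^{r_i}$. The group $GL_r(\mathbb Z)$ is transitive on primitive vectors, $(1,\dots,1)$ is primitive, and $\mathrm{Aut}(F_r)\to GL_r(\mathbb Z)$ is onto (Nielsen). So $F_{r_i}$ has a basis all of whose elements map to $d_i$. For example, if $x\mapsto2$, $y\mapsto3$, then $d=1$, and the basis $yx^{-1},\ x(yx^{-1})^{-1}$ has both values equal to $1$.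

**Step 2: the spaces.** Let $T_i$ be the Cayley tree of $F_{r_i}$ with respect to such a basis for $i\le p$, and with respect to any basis for $i>p$. For $i\le p$ let $h_i$ be the affine extension of $\varphi|_{F_{r_i}}$. Since $r_i\ge2$, each vertex has at least two up and two down neighbors, so $T_1,\dots,T_p$ satisfy the conditions of Section 6. Put
$$X^p=\prod_{i\le p}T_i,\qquad X'=\prod_{i>p}T_i,\qquad h=\sum_{i\le p}h_i\ \text{ on }X^p,\qquad L_p=h^{-1}(0)\subseteq X^p,$$
with $X'$ a point if $q=0$. Let $\rho_p$ and $\rho'$ be the functions $\rho$ on $X^p$ and $X'$; if $q=0$, set $\rho'=0$ and $X'_R=\emptyset$ for $R\ge1$. Since $\varphi$ vanishes on the factors with $i>p$,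
$$K=\ker\big(\varphi|_{\prod_{i\le p}F_{r_i}}\big)\times\prod_{i>p}F_{r_i}.$$
As in Section 8, $K$ acts freely, cellularly and cocompactly on $X^p_{[-l,l]}\times X'$ for each integer $l\ge0$. Indeed, there are finitely many orbits of cubes of $X^p$ under $\prod_{i\le p}F_{r_i}$, a cube meeting $h^{-1}[-l,l]$ has only finitely many possible minimal heights, and cubes in the same orbit with the same minimal height differ by an element of the first factor of $K$. In particular $K$ acts in this way on $L_p\times X'$.

**Step 3: $K$ is of type $\mathcal F_{p-1}$.** For $p=1$ there is nothing to prove. For $p\ge2$, $L_p\times X'\simeq L_p$ is $(p-2)$-connected by Theorem 7 for $p$ trees, and so is its $(p-1)$-skeleton. Attach to this $(p-1)$-skeleton free $K$-orbits of cells of dimension $\ge p$, as in Section 8, to obtain a contractible complex. The quotient is a $K(K,1)$ with finite $(p-1)$-skeleton.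

**Step 4: $K$ is not of type $\mathcal F_p$.** Type $\mathcal F_p$ implies type $FP_p$: the trivial module $\mathbb Z$ has a projective resolution over $\mathbb ZK$ that is finitely generated in degrees $\le p$. We recall the half of Brown's criterion (K. S. Brown, *Finiteness properties of groups*, J. Pure Appl. Algebra 44 (1987), Thm. 2.2) that we need. Suppose a group acts freely on a contractible complex which is an increasing union of invariant cocompact subcomplexes $\mathcal X_0\subseteq\mathcal X_1\subseteq\cdots$. If the group is of type $FP_p$, then for each $\alpha$ and each $i\le p-1$ there is $\beta\ge\alpha$ such that $\tilde H_i(\mathcal X_\alpha)\to\tilde H_i(\mathcal X_\beta)$ is zero.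

Apply this to $X^p\times X'$, filtered by the subcomplexes $X^p_{[-l,l]}\times X'\simeq X^p_{[-l,l]}$. If $K$ were of type $FP_p$, then for some $l$ the map
$$\tilde H_{p-1}(X^p_{[0,0]})\to\tilde H_{p-1}(X^p_{[-l,l]})$$
would be zero. We show that it is nonzero for every $l\ge0$.

Choose a vertex $v\in X^p$ with $h(v)>l$. For each $i\le p$ choose two descending rays from $v_i$ with different first edges. A descending path never backtracks, so the union of the two rays is an embedded line $V_i\cong\mathbb R$ in $T_i$, on which $h_i=h_i(v_i)-d_i|t_i|$. On $V=\prod V_i\cong\mathbb R^p$ we have $h=h(v)-\sum d_i|t_i|$. So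
$$E=V\cap\{h\ge0\}=\{\textstyle\sum d_i|t_i|\le h(v)\}$$
is a $p$-ball, a subcomplex of the subdivision, with $\partial E\subseteq X^p_{[0,0]}$. Let $z$ be the fundamental cycle of $\partial E$ (a reduced $0$-cycle if $p=1$), so $z=\partial[E]$.

Suppose $z=\partial c$ for a cellular $p$-chain $c$ of $X^p_{[-l,l]}$. Then $c-[E]$ is a $p$-cycle in the contractible complex $X^p$. Since $H_p(X^p)=0$ and there are no $(p+1)$-cells, $c-[E]=0$. But $[E]$ involves $p$-cells containing $v$, and $v\notin X^p_{[-l,l]}$ because $h(v)>l$. This contradicts $c=[E]$.

So $K$ is not of type $FP_p$, hence not of type $\mathcal F_p$, and therefore not of type $\mathcal F_m$ for any $m\ge p$. With Step 3, $K$ is of type $\mathcal F_m$ if and only if $m\le p-1$.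

## 11. Connectivity at infinity when the factors in $I$ are nonabelian

We keep the notation of Section 10. For $p=1$ there is no $k$ with $0\le k\le p-2$, so let $p\ge2$ and $0\le k\le p-2$. The set that plays the role of $L\cap X_R$ must avoid a product of two balls, so a point should be far out in $X^p$ *or* far out in $X'$. For an integer $R\ge1$ put
$$U=L_p\cap X^p_R,\qquad W=X'_R,\qquad N_R=(U\times X')\cup(L_p\times W)\subseteq L_p\times X'.$$

**Step 1: $N_R$ is $(p-2)$-connected.** By Theorem 7 both $L_p$ and $U$ are $(p-2)$-connected, so by the long exact sequence $(L_p,U)$ is $(p-2)$-connected. By (H), $L_p$ is homotopy equivalent rel $U$ to a complex obtained from $U$ by attaching cells of dimension $\ge p-1$. Take products with $W$; since $W$ is locally finite, these products are CW complexes. So $L_p\times W$ is homotopy equivalent rel $U\times W$ to a complex obtained from $U\times W$ by attaching cells of dimension $\ge p-1$. Since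
$$(U\times X')\cap(L_p\times W)=U\times W,$$
we may glue this equivalence with the identity of $U\times X'$. So $N_R$ is homotopy equivalent rel $U\times X'$ to a complex obtained from $U\times X'$ by attaching cells of dimension $\ge p-1$, and $(N_R,U\times X')$ is $(p-2)$-connected. Hence $\pi_i(U\times X')\to\pi_i(N_R)$ is onto for $i\le p-2$. As $U\times X'\simeq U$ is $(p-2)$-connected, so is $N_R$. (If $q=0$, then $W=\emptyset$ and $N_R=U$.)

**Step 2: choose $Y$, $C$, $D$.** Let $Y$ be the $(k+1)$-skeleton of $L_p\times X'$. This is allowed: by Step 3 of Section 10 it is the $(k+1)$-skeleton of the universal cover of a $K(K,1)$ with finite $(p-1)$-skeleton, since $k+1\le p-1$. Given a compact $C\subseteq Y$, choose an integer $R\ge1$ with $\rho_p<R$ and $\rho'<R$ on $C$. On $U$ we have $\rho_p\ge R$ and on $W$ we have $\rho'\ge R$, so $N_R\cap C=\emptyset$. Put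
$$D=\{(x,y)\in Y:\rho_p(x)\le R+n,\ \rho'(y)\le R+n\},$$
which is compact and contains $C$. A point of $Y\setminus D$ has $\rho_p(x)>R+n\ge R+p$, and then $x\in X^p_R$ by (2), or it has $\rho'(y)>R+n\ge R+q$, and then $y\in X'_R$ by (2). So $Y\setminus D\subseteq N_R$.

**Step 3: fill, then push into the skeleton.** Let $0\le i\le k$. A map $S^i\to Y\setminus D$ has image in $Y\cap N_R=N_R^{(k+1)}$. By Step 1 it extends to a map $B^{i+1}\to N_R$. Since $(N_R,N_R^{(k+1)})$ is $(k+1)$-connected and $i+1\le k+1$, this map can be homotoped rel $S^i$ into $N_R^{(k+1)}\subseteq Y\setminus C$. This proves (a).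

## 12. An infinite cyclic factor on which $\varphi\neq0$

We prove (b). Reorder so that $r_n=1$ and $n\in I$.

**Step 1: a finite $K(K,1)$.** The idea is that the cyclic factor can be projected away. The projection $K\to P=\prod_{j<n}F_{r_j}$ has kernel $\ker(\varphi|_{F_{r_n}})$, which is trivial because $F_{r_n}\cong\mathbb Z$ and $\varphi$ is nonzero on it. Its image is $\{g\in P:\varphi(g)\in\varphi(F_{r_n})\}$. This is the kernel of $P\to\mathbb Z/\varphi(F_{r_n})$, and it has finite index because $\varphi(F_{r_n})\ne0$. So $K$ acts freely and cocompactly on $X=\prod_{j<n}T_j$, where $T_j$ is the Cayley tree of $F_{r_j}$, with valences $2r_j\ge2$. This complex is contractible of dimension $n-1$, so $X/K$ is a finite $K(K,1)$ with universal cover $X$.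

**Step 2: $K$ is $k$-connected at infinity for $0\le k\le n-3$.** Let $Y=X^{(k+1)}$. Given a compact $C\subseteq Y$, choose an integer $R\ge0$ with $\rho<R$ on $C$, and let $D=\{y\in Y:\rho(y)\le R+n\}$. By (2) for $n-1$ factors, $Y\setminus D\subseteq X_R\subseteq X\setminus C$. By Lemma 4 for $n-1$ factors, $X_R$ is $(n-3)$-connected. So for $i\le k$ a map $S^i\to Y\setminus D$, whose image lies in $X_R^{(k+1)}$, extends to $B^{i+1}\to X_R$. As in Section 11 this can be pushed rel $S^i$ into $X_R^{(k+1)}\subseteq Y\setminus C$.

**Step 3: $K$ is not $k$-connected at infinity for $k\ge n-2$.** Now $k+1\ge n-1=\dim X$, so $Y=X$. We exhibit a flat whose large spheres cannot be filled away from one point. In each $T_j$ choose a line $\ell_j$ through $o_j$, and put $\Phi=\prod\ell_j\cong\mathbb R^{n-1}$, $o=(o_j)$. Let $f_j:T_j\to\ell_j$ preserve the distance to $o_j$, sending the component of $T_j\setminus o_j$ that contains one ray of $\ell_j$ to that ray, and all other components to the other ray. This map is continuous, is the identity on $\ell_j$, and satisfies $f_j^{-1}(o_j)=\{o_j\}$. So $f=\prod f_j:X\to\Phi$ is a retraction with $f^{-1}(o)=\{o\}$.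

Let $C=\{o\}$ and let $D\supseteq C$ be any compact set. For $R$ large the $(n-2)$-sphere
$$\Sigma=\Phi\cap\{\rho=R\}=\{\textstyle\sum|t_j|=R\}$$
misses $D$. If it bounded a ball $B^{n-1}\to X\setminus C$, then composing with $f$ would give a null-homotopy of $\Sigma$ in $\Phi\setminus\{o\}\cong\mathbb R^{n-1}\setminus0$, which is impossible. (For $n=2$, $\Sigma$ is two points on opposite sides of $o$ in a line.) Since $n-2\le k$, this violates the definition, so $K$ is not $k$-connected at infinity for any $k\ge n-2$. $\blacksquare$
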